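# Diametral properties of the Lorentz spaces $\Lambda_{1,w}$

Scalars are real, "decreasing" means non-increasing, $|E|$ is the Lebesgue measure of $E$, and $\operatorname{supp}x=\{x\ne0\}$. For measurable $x$, $\operatorname{sgn}x$ is $x/|x|$ on $\operatorname{supp}x$; its values elsewhere never matter.

## 1. Weights, level sets and the Lorentz norm

Let $0<\gamma\le\infty$ and $I=[0,\gamma)$.

**Weight.** A weight $w$ is a positive, decreasing, locally integrable function on $I$. Its value at the single point $0$ plays no role, and we allow $w_0:=w(0+)\in(0,\infty]$ to be infinite. Put $W(t)=\int_0^t w(s)\,ds$. If $\gamma=\infty$ we assume $W(\infty)=\infty$. If $\gamma<\infty$, then $W(\gamma)<\infty$ and we put $W(t)=W(\gamma)$ for $t\ge\gamma$.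

The function $W$ is continuous and concave, $W(0)=0$, and $W$ is strictly increasing on $[0,\gamma]$ because $w>0$. The limit $\lim_{t\to0+}t/W(t)$ equals $1/w_0$ (read as $0$ if $w_0=\infty$), since $W(t)/t$ is the average of $w$ over $(0,t)$.

**Regular weight.** The weight $w$ is regular if there is $K\ge1$ with $W(t)\le K\,t\,w(t)$ for all $t\in I$.

*Examples, all with $\gamma=\infty$.*

1. $w(t)=\frac12t^{-1/2}$: here $W(t)=\sqrt t$ and $tw(t)=\frac12\sqrt t$, so $w$ is regular with $K=2$, and $t/W(t)=\sqrt t\to0$.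
2. $w(t)=\frac1{1+t}$: here $W(t)=\ln(1+t)$ and $W(t)/(tw(t))=\frac{(1+t)\ln(1+t)}t\to\infty$, so $w$ is not regular; $t/W(t)\to1$ as $t\to0+$.
3. The *two-level weight* $w=2$ on $[0,1)$, $w=1$ on $[1,\infty)$: here $W(t)=2t$ for $t\le1$ and $W(t)=t+1$ for $t\ge1$. Since $W(t)\le2t\le2tw(t)$ it is regular, and $t/W(t)\to\frac12$.

**The flat initial piece.** Put
$$t_0=\sup\{t\in(0,\gamma):\ w\equiv w_0\text{ on }(0,t)\},\qquad \sup\emptyset=0 .$$
Thus $w$ is constant on $(0,\gamma)$ if and only if $t_0=\gamma$; and $t_0>0$ forces $w_0<\infty$. "Constant" will always mean constant on $(0,\gamma)$. In the three examples, $t_0$ is $0$, $0$ and $1$.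

**Rearrangement and Lorentz space.** For measurable $x$ on $I$ let $b_x(\lambda)=|\{|x|>\lambda\}|$ for $\lambda\ge0$, and let $x^*(t)=\inf\{\lambda\ge0:b_x(\lambda)\le t\}$ be the decreasing rearrangement of $|x|$. The Lorentz space $X=\Lambda_{1,w}$ is the space of classes of measurable $x$ with
$$\|x\|=\|x\|_{1,w}=\int_0^\gamma x^*(t)w(t)\,dt<\infty .$$

We use a textbook fact: if $v\ge0$ is decreasing on $(0,\gamma)$, then $x\mapsto\int x^*v$ satisfies the triangle inequality. Indeed $\int_0^t(x+y)^*\le\int_0^tx^*+\int_0^ty^*$ for every $t$, and $v$ is an increasing limit of nonnegative combinations of functions $\chi_{(0,t)}$. With $v=w$ this makes $\|\cdot\|$ a norm, and $X$ is a Banach space.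

**Lemma 1.** For measurable $x$,
$$\|x\|=\int_0^\infty W(b_x(\lambda))\,d\lambda .\tag{1}$$
If $x\in X$, then $b_x(\lambda)<\infty$ for every $\lambda>0$. If $|x|\le|y|$, then $\|x\|\le\|y\|$. If $|A|<\infty$ and $s:A\to\{\pm1\}$ is measurable, then $\|s\chi_A\|=W(|A|)$.

*Proof.* The function $b_x$ is right-continuous, because $\{|x|>\lambda_n\}\uparrow\{|x|>\lambda\}$ when $\lambda_n\downarrow\lambda$. Hence $x^*(t)>\lambda$ exactly when $b_x(\lambda)>t$, that is, $\{x^*>\lambda\}=[0,b_x(\lambda))$. Write $x^*(t)=\int_0^\infty\chi_{\{x^*>\lambda\}}(t)\,d\lambda$, multiply by $w$, and apply Tonelli to get (1). If $b_x(\lambda_0)=\infty$ for some $\lambda_0>0$, then $\gamma=\infty$ and $W(b_x)=\infty$ on $[0,\lambda_0]$, so $\|x\|=\infty$. Monotonicity is clear from (1). Finally, for $x=s\chi_A$ we have $b_x=|A|$ on $[0,1)$ and $b_x=0$ on $[1,\infty)$. $\square$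

*Example.* Let $x=3\chi_{[0,1)}+\chi_{[1,3)}$. Then $b_x=3$ on $[0,1)$, $b_x=1$ on $[1,3)$, and $b_x=0$ afterwards, so $\|x\|=W(3)+2W(1)$. This is $\sqrt3+2$ for Example 1 and $4+4=8$ for the two-level weight.

## 2. Slices and diametral points

Let $X$ be a real Banach space with unit ball $B_X$ and unit sphere $S_X$.

**Slice.** A slice of $B_X$ is a set $\{y\in B_X:f(y)>\|f\|-\alpha\}$ with $0\ne f\in X^*$ and $\alpha>0$.

*Example.* In the Euclidean plane take $f(y)=y_1$ and $0<\alpha<1$. If $|y|\le1$ and $y_1>1-\alpha$, then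
$$(y_1-(1-\alpha))^2+y_2^2\le1-2(1-\alpha)y_1+(1-\alpha)^2\le1-(1-\alpha)^2=2\alpha-\alpha^2 .$$
So the slice lies in a disc of radius $\sqrt{2\alpha-\alpha^2}$, and its diameter tends to $0$ with $\alpha$.

**Strongly exposed, denting, extreme.** A point $z\in S_X$ is *strongly exposed* if some $f\in X^*$ with $\|f\|=f(z)=1$ has the property that for each $\varepsilon>0$ there is $\delta>0$ such that $y\in B_X$ and $f(y)>1-\delta$ imply $\|y-z\|<\varepsilon$. It is *denting* if it lies in slices of $B_X$ of arbitrarily small diameter. It is *extreme* if it is not the midpoint of two distinct points of $B_X$.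

Strongly exposed points are clearly denting. Denting points are extreme: if $z=\frac12(z_1+z_2)$ with $z_1\ne z_2$ in $B_X$, every slice containing $z$ contains $z_1$ or $z_2$, and both are at the fixed distance $\frac12\|z_1-z_2\|>0$ from $z$.

*Example.* By the computation above, $(1,0)$ in the Euclidean plane is strongly exposed, hence denting and extreme. In $L_1[0,1]$ the constant function $1$ is not extreme, since $1=\frac12(2\chi_{[0,1/2)}+2\chi_{[1/2,1]})$.

**$\Delta$-points and Daugavet points.** Let $x\in S_X$. Then $x$ is a *$\Delta$-point* if for every slice $S\ni x$ and every $\varepsilon>0$ there is $y\in S$ with $\|x-y\|\ge2-\varepsilon$; a *super $\Delta$-point* if the same holds with every relatively weakly open $U\ni x$ in $B_X$ in place of $S$; and a *Daugavet point* if the same holds for every slice of $B_X$, whether or not it contains $x$.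

Slices are relatively weakly open, so super $\Delta$-points are $\Delta$-points. Daugavet points are $\Delta$-points by definition.

*Example.* The constant function $1$ is a Daugavet point of $L_1[0,1]$. Let the slice be given by $\phi\in L_\infty$ with $\|\phi\|_\infty=1$ and by $\alpha>0$. For some $\sigma\in\{\pm1\}$ there are sets $E$ of arbitrarily small positive measure with $\sigma\phi>1-\alpha$ on $E$. Then $y=\sigma\chi_E/|E|$ lies in the slice, and $\|1-y\|\ge(1-|E|)+|E|\left(\frac1{|E|}-1\right)=2-2|E|$. By contrast, $(1,0)$ in the Euclidean plane lies in small slices and is not a $\Delta$-point.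

**The three properties.** The space $X$ has

* the *Daugavet property* if $\|I+T\|=1+\|T\|$ for every rank-one operator $T:X\to X$ (here $I$ is the identity);
* the *diametral diameter two property* (DD2P) if for every nonempty relatively weakly open $U\subseteq B_X$, every $x\in U$ and every $\varepsilon>0$ there is $y\in U$ with $\|x-y\|\ge1+\|x\|-\varepsilon$;
* the *diametral local diameter two property* (DLD2P) if the same holds for every slice $S$ of $B_X$ in place of $U$ (equivalently, every point of $S_X$ is a $\Delta$-point).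

*Examples.* The Euclidean plane has none of them: for $T(y)=(-y_1,0)$ we get $\|I+T\|=1\ne2$, and its small slices rule out the DLD2P, hence the DD2P. The space $L_1(I)$ has all three, as we prove in Section 8.

The DD2P implies the DLD2P because slices are relatively weakly open. The Daugavet property implies it by the following lemma, which also shows that in a space with the Daugavet property every point of $S_X$ is a Daugavet point. The last fact is contained in Kadets–Shvidkoy–Sirotkin–Werner (Trans. Amer. Math. Soc. 352 (2000), Lemma 2.2).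

**Lemma 2.** If $X$ has the Daugavet property, then for every slice $S$ of $B_X$, every $x\in B_X$ and every $\varepsilon>0$ there is $y\in S$ with $\|x-y\|\ge1+\|x\|-\varepsilon$.

*Proof.* Let $S=\{f>1-\alpha\}$ with $\|f\|=1$. If $x=0$, choose $y\in B_X$ with $f(y)>\max(1-\alpha,1-\varepsilon)$; then $\|y\|\ge f(y)>1-\varepsilon$. If $x\ne0$, let $0<\delta\le\min(\varepsilon/2,\alpha\|x\|)$ and apply the Daugavet property to $Tv=-f(v)x$, for which $\|T\|=\|x\|$. There is $y\in S_X$ with $\|y-f(y)x\|>1+\|x\|-\delta$, and after replacing $y$ by $-y$ we may assume $f(y)\ge0$. Since $\|y-f(y)x\|\le1+f(y)\|x\|$, we get $(1-f(y))\|x\|<\delta$. Hence $f(y)>1-\delta/\|x\|\ge1-\alpha$, so $y\in S$, and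
$$\|y-x\|\ge\|y-f(y)x\|-(1-f(y))\|x\|>1+\|x\|-2\delta\ge1+\|x\|-\varepsilon.\qquad\square$$

## 3. Which $\Lambda_{1,w}$ on the half-line are diametral?

Two facts about $\Lambda_{1,w}$ serve as background. If $w$ is regular and $\Lambda_{1,w}$ has the Daugavet property, then $\Lambda_{1,w}$ is isometrically isomorphic to $L_1$. If $\lim_{t\to0+}t/W(t)=0$, then $\Lambda_{1,w}$ is a separable dual space, so it has the Radon–Nikodým property and therefore fails the DLD2P, the DD2P and the Daugavet property. The proof below uses neither fact.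

The following problem comes from Anna Kamińska, Han Ju Lee and Hyung-Joon Tag, "Daugavet and diameter two properties in Orlicz-Lorentz spaces", arXiv:2212.12149 (2022).

**Problem.** Let $\gamma=\infty$ and assume that $w$ is not regular or that $\lim_{t\to0+}t/W(t)>0$. Can $\Lambda_{1,w}$ have the Daugavet property, the DD2P, or the DLD2P? The trivial case in which $\Lambda_{1,w}$ is isometrically isomorphic to $L_1$ is excluded, and each property is to be decided separately.

Examples 2 and 3 of Section 1 satisfy the hypothesis.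

**Constant weight.** If $w\equiv w_0$, then $\|x\|=w_0\|x\|_{L_1}$, and $x\mapsto w_0x$ is an isometry of $X$ onto $L_1(I)$. This is the excluded case.

**The two-level weight.** Here $\|x\|=\|x\|_{L_1}+\int_0^1x^*$. Functions supported on a set of measure at most $1$ satisfy $\|x\|=2\|x\|_{L_1}$, so $X$ contains $L_1(0,1)$ isometrically, and one may suspect $L_1$-like behavior. Now test a larger set: $A=[0,2)$, $z=\chi_A/W(2)=\frac13\chi_A$, $f(x)=\frac32\int_0^2x$. Among the normalized functions $y=\chi_B/W(|B|)$, with $b=|B|>0$, we find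
$$f(y)=\frac{\frac32|A\cap B|}{W(b)}\le\frac{\frac32\min(2,b)}{W(b)}=\begin{cases}\frac34,&0<b\le1,\\[2pt] \frac{3b}{2(b+1)},&1\le b\le2,\\[2pt] \frac3{b+1},&b\ge2.\end{cases}$$
The right-hand side equals $1$ only at $b=2$. So $f(y)$ close to $1$ forces $|B|$ to be close to $2$ and $|A\cap B|$ to be close to $2$: the set $B$ is close to $A$. If instead $A=[0,\frac12)$ and $f(x)=2\int_0^{1/2}x$, then $f(\chi_B/W(|B|))=1$ for *every* $B\subseteq A$ of positive measure. The threshold between the two behaviors is $t_0=1$.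

**Where the Radon–Nikodým route stops.** One standard formulation of this property is that every nonempty bounded closed convex set has slices of arbitrarily small diameter. It is available when $w_0=\infty$. Suppose $w_0<\infty$ and let $0<T<\gamma$. For $x$ supported on $[0,T)$ we have $w(T)\|x\|_{L_1}\le\|x\|\le w_0\|x\|_{L_1}$, so $X$ contains an isomorphic copy of $L_1(0,T)$. All slices of the ball of $L_1(0,T)$ have diameter $2$ (rescale the Daugavet point example of Section 2), so $X$ fails the Radon–Nikodým property. We therefore cannot hope for small slices of every bounded closed convex set. But the DLD2P already fails if $B_X$ has *one* slice of diameter below $1$ that meets $S_X$, and the two-level test suggests where to look for one.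

## 4. Averages of the weight, and flattening a norming functional

Put $\varphi(t)=W(t)/t$ for finite $t\in(0,\gamma]$.

**Lemma 3.** The function $\varphi$ is decreasing and $\varphi(0+)=w_0$. If $0<s<t\le\gamma$, $t<\infty$ and $t>t_0$, then $\varphi(s)>\varphi(t)$. If $t_0>0$, then $W(t)=w_0t$ for finite $t\in[0,t_0]$.

*Proof.* As $\varphi(t)$ is the average over $(0,t)$ of the decreasing function $w$, it is decreasing with limit $w_0$ at $0+$. Suppose $s<t$ and $\varphi(s)=\varphi(t)$. Then the average of $w$ over $(s,t)$ equals its average over $(0,s)$. The former is at most $w(s)$ and the latter is at least $w(s)$, so both equal $w(s)$, and $w=w(s)$ a.e. on $(0,t)$. By monotonicity $w=w(s)$ everywhere on $(0,t)$, so $w(s)=w_0$. If $t<\gamma$, this gives $t\le t_0$ by the definition of $t_0$; if $t=\gamma$, it says that $w$ is constant and $t_0=\gamma=t$. Either way $t\le t_0$. The last claim holds because $w=w_0$ on $(0,t_0)$. $\square$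

**Lemma 4.** If $h$ is measurable and $\int_E|h|\le W(|E|)$ whenever $|E|<\infty$, then $f(x)=\int hx$ defines a functional on $X$ with $\|f\|\le1$.

*Proof.* By Tonelli and Lemma 1, $\int|h||x|=\int_0^\infty\int_{\{|x|>\lambda\}}|h|\,dt\,d\lambda\le\int_0^\infty W(b_x(\lambda))\,d\lambda=\|x\|$. $\square$

**The natural functional, and how it fails.** Let $0<a<\infty$, $a\le\gamma$, and $z=\chi_{[0,a)}/W(a)$. The norm is built from $w$, so the first functional one tries at $z$ is $f_0(x)=\int_0^axw$. As $w$ is decreasing, $\int_Ew\le W(|E|)$, so $\|f_0\|\le1$ by Lemma 4, and $f_0(z)=1$. But for $0<d\le a$ the unit vector $y_d=\chi_{[0,d)}/W(d)$ also has $f_0(y_d)=1$. If $W(d)\le\frac12W(a)$, then $|z-y_d|$ equals $\frac1{W(d)}-\frac1{W(a)}\ge\frac1{W(a)}$ on $[0,d)$ and $\frac1{W(a)}$ on $[d,a)$, so by (1)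
$$\|z-y_d\|=\frac{W(a)}{W(a)}+W(d)\Big(\frac1{W(d)}-\frac2{W(a)}\Big)=2-\frac{2W(d)}{W(a)}\longrightarrow2\qquad(d\to0).$$
Every slice of $f_0$ that contains $z$ therefore contains points at distance almost $2$ from $z$. The functional $f_0$ puts too much mass near $0$ and cannot tell $z$ from tall thin functions.

**The remedy** is to replace $w$ on $(0,a)$ by its average $\varphi(a)$, that is, to use $\varphi(a)\int_Ax$. It still takes the value $1$ at $z$, but on a normalized indicator of a set of measure $b<a$ it is at most $\varphi(a)/\varphi(b)$, which by Lemma 3 is strictly less than $1$ as soon as $a>t_0$. It remains to pass from normalized indicators to all of $B_X$.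

## 5. Evaluating a functional level by level

By (1), $y\in X$ behaves like an average of the unit vectors $u\chi_{\{|y|>\lambda\}}/W(b_y(\lambda))$, $u=\operatorname{sgn}y$, with the weights $W(b_y(\lambda))\,d\lambda$ of total mass $\|y\|$. The next lemma makes this precise for every functional.

**Lemma 5.** Let $x\in X$, $s=\operatorname{sgn}x$, $C_\lambda=\{|x|>\lambda\}$ and $g\in X^*$. Then
$$g(x)=\int_0^\infty g(s\chi_{C_\lambda})\,d\lambda,\qquad |g(s\chi_{C_\lambda})|\le\|g\|\,W(b_x(\lambda)).\tag{2}$$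
Moreover $\lambda\mapsto g(s\chi_{C_\lambda})$ is right-continuous on $(0,\infty)$.

*Proof.* Let $G(\lambda)=g(s\chi_{C_\lambda})$ for $\lambda>0$. The bound in (2) is Lemma 1. For $\lambda<\lambda'$ the set $C_\lambda\setminus C_{\lambda'}$ has measure $b_x(\lambda)-b_x(\lambda')$, so $|G(\lambda)-G(\lambda')|\le\|g\|\,W(b_x(\lambda)-b_x(\lambda'))$. Since $b_x$ is right-continuous and $W$ is continuous at $0$ with $W(0)=0$, $G$ is right-continuous, hence measurable.

Put $x_n=s\sum_{k=1}^{n2^n}2^{-n}\chi_{C_{k2^{-n}}}$. At a point where $|x|=r>0$, the sum counts the $k\le n2^n$ with $k2^{-n}<r$. So $|x_n|\le r$, $x_n$ has the sign of $x$ or vanishes, and $|x-x_n|\le2^{-n}$ once $n\ge r$. Thus $|x-x_n|\le|x|$ and $x_n\to x$ pointwise. Fix $\lambda>0$. The sets $\{|x-x_n|>\lambda\}$ lie in $C_\lambda$, which has finite measure, so dominated convergence gives $b_{x-x_n}(\lambda)\to0$. Also $W(b_{x-x_n})\le W(b_x)$, which is integrable, so (1) and dominated convergence give $\|x-x_n\|\to0$, hence $g(x_n)\to g(x)$.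

On the other hand $g(x_n)=\sum_{k=1}^{n2^n}2^{-n}G(k2^{-n})=\int_0^nG_n\,d\lambda$ with $G_n(\lambda)=G(2^{-n}\lceil2^n\lambda\rceil)$. Since $2^{-n}\lceil2^n\lambda\rceil\ge\lambda$ and $b_x$ is decreasing, $|G_n(\lambda)|\le\|g\|W(b_x(\lambda))$. Since $2^{-n}\lceil2^n\lambda\rceil\to\lambda$ from the right, $G_n(\lambda)\to G(\lambda)$. Dominated convergence gives $g(x_n)\to\int_0^\infty G\,d\lambda$. $\square$

## 6. Strongly exposed indicators and the answer to the problem

**Theorem 1.** If $w$ is not constant, then for every measurable $A\subseteq I$ with $t_0<|A|<\infty$ and every measurable $s:A\to\{\pm1\}$, the point $z=s\chi_A/W(|A|)$ is a strongly exposed point of $B_X$. Hence $X$ fails the DLD2P, and so also the DD2P and the Daugavet property.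

*Proof.* Let $a=|A|$.

**Step 1: the functional.** We check that the flattened functional has norm $1$ and attains it at $z$. Let $h=\varphi(a)s\chi_A$ and $f(x)=\int hx$. For $|E|<\infty$, $\int_E|h|\le\varphi(a)\min(a,|E|)$. If $0<|E|\le a$, this is at most $\varphi(|E|)|E|=W(|E|)$; if $|E|\ge a$, it is $W(a)\le W(|E|)$. So $\|f\|\le1$ by Lemma 4, and $f(z)=\varphi(a)a/W(a)=1$.

**Step 2: only levels of measure near $a$ are efficient.** This step measures how well $f$ can do on a level set of measure $b$. For $0<b\le\gamma$, $b<\infty$, let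
$$\rho(b)=\frac{\varphi(a)\min(a,b)}{W(b)}=\begin{cases}\varphi(a)/\varphi(b),&0<b\le a,\\ W(a)/W(b),&b\ge a.\end{cases}$$
By Lemma 3, $\rho$ is increasing on $(0,a]$, and since $a>t_0$, $\rho(b)<1$ for $b<a$. For $b\ge a$, $\rho$ is strictly decreasing because $W$ is strictly increasing. Also $\rho(a)=1$. Hence for each $\eta\in(0,a/2)$ there is $q(\eta)<1$ such that $\rho(b)\le q(\eta)$ whenever $|b-a|\ge\eta$: take the maximum of $\rho(a-\eta)$ and, if $a+\eta\le\gamma$, $\rho(a+\eta)$.

**Step 3: most levels of $y$ are efficient.** Here we use that $f(y)$ is nearly $1$. Fix $\eta\in(0,a/2)$ and $0<\kappa<\min(1-q(\eta),\eta/a,1)$. Let $y\in B_X$ with $f(y)>1-\delta$, and put $u=\operatorname{sgn}y$, $D_\lambda=\{|y|>\lambda\}$, $b(\lambda)=|D_\lambda|$, $p(\lambda)=f(u\chi_{D_\lambda})$,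
$$A_\lambda^+=\{t\in D_\lambda\cap A:\ u(t)=s(t)\},\qquad m(\lambda)=|A_\lambda^+| .$$
On $D_\lambda\cap A$ the product $us$ is $1$ on $A_\lambda^+$ and $-1$ elsewhere, so when $b>0$
$$p\le\varphi(a)\,m\le\varphi(a)\min(a,b)=\rho(b)W(b)\le W(b).\tag{3}$$
By (1) and (2), $\int_0^\infty(W(b)-p)\,d\lambda=\|y\|-f(y)\le\delta$. Let
$$G=\{\lambda>0:\ b(\lambda)>0,\ p(\lambda)\ge(1-\kappa)W(b(\lambda))\},$$
a measurable set. For $\lambda\notin G$ either $W(b)=0$ or $W(b)-p>\kappa W(b)$, so
$$\int_{G^c}W(b)\,d\lambda\le\frac\delta\kappa .\tag{4}$$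

**Step 4: an efficient level is close to $s\chi_A$.** Let $\lambda\in G$. By (3), $\rho(b)\ge1-\kappa>q(\eta)$, so $|b-a|<\eta$. Also by (3), $\varphi(a)m\ge(1-\kappa)W(b)\ge(1-\kappa)\varphi(a)\min(a,b)$, so
$$m\ge(1-\kappa)(a-\eta)\ge a-\eta-\kappa a\ge a-2\eta .$$
The function $u\chi_{D_\lambda}-s\chi_A$ is bounded by $2$ and vanishes outside $(D_\lambda\cup A)\setminus A_\lambda^+$, whose measure is at most $(b-m)+(a-m)\le2a+\eta-2(a-2\eta)=5\eta$. Hence
$$\|u\chi_{D_\lambda}-s\chi_A\|\le2W(5\eta)\qquad(\lambda\in G).\tag{5}$$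
Since $b>a-\eta>a/2$ on $G$, we also have $|G|\,W(a/2)\le\int_GW(b)\,d\lambda\le\|y\|\le1$.

**Step 5: reassembling $y$.** We now add up the levels. For $g\in B_{X^*}$, (2) gives
$$g\big(y-|G|s\chi_A\big)=\int_Gg(u\chi_{D_\lambda}-s\chi_A)\,d\lambda+\int_{G^c}g(u\chi_{D_\lambda})\,d\lambda .$$
By (5), (4) and the bound on $|G|$, taking the supremum over $g$ and using $s\chi_A=W(a)z$,
$$\big\|y-|G|W(a)z\big\|\le R:=\frac{2W(5\eta)}{W(a/2)}+\frac\delta\kappa .$$
Applying $f$, and using $1-\delta<f(y)\le1$, we get $\big||G|W(a)-1\big|\le R+\delta$. Therefore $\|y-z\|\le2R+\delta$. Given $\varepsilon>0$, choose $\eta$ with $4W(5\eta)/W(a/2)<\varepsilon/2$, then $\kappa$ as in Step 3, then $\delta$ with $2\delta/\kappa+\delta<\varepsilon/2$. Then $\|y-z\|<\varepsilon$ for all $y\in B_X$ with $f(y)>1-\delta$: $f$ strongly exposes $z$.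

**Step 6: failure of the three properties.** As $w$ is not constant, $t_0<\gamma$, so sets $A$ as in the theorem exist. Take one, and a slice $S=\{y\in B_X:f(y)>1-\delta\}$ contained in the open ball of radius $\frac12$ about $z$. Then $z\in S\cap S_X$, and no $y\in S$ satisfies $\|z-y\|\ge1+\|z\|-\frac12=\frac32$. So the DLD2P fails. By Section 2, each of the DD2P and the Daugavet property implies the DLD2P, so they fail too. $\blacksquare$

**Answer to the problem.** If $w$ is constant, $X$ is, up to scaling the norm, $L_1$, the excluded case. If $w$ is not constant, Theorem 1 applies. So no weight satisfying the hypothesis of the problem with $\Lambda_{1,w}\not\cong L_1$ gives the Daugavet property, none gives the DD2P, and none gives the DLD2P: the answer is **no** for each of the three. Regularity and the value of $\lim_{t\to0+}t/W(t)$ play no role.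

The same tools describe the geometry of $B_X$ more completely, for any $0<\gamma\le\infty$.

## 7. Extreme points and $\Delta$-points

**Theorem 2.** For $z\in S_X$: $z$ is extreme in $B_X$ $\iff$ $z$ is denting $\iff$ $z$ is strongly exposed $\iff$ $z=s\chi_A/W(|A|)$ with $s$ $\pm1$-valued and $t_0<|A|<\infty$.

*Proof.* **Step 1: these points are strongly exposed.** If a set $A$ with $t_0<|A|<\infty$ exists, then $t_0<\gamma$, $w$ is not constant, and Theorem 1 applies. Strongly exposed implies denting, and denting implies extreme (Section 2). It remains to show that an extreme $z\in S_X$ has the stated form. Let $s=\operatorname{sgn}z$ and $N=|\operatorname{supp}z|$.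

**Step 2: $|z|$ is constant on its support.** The idea is to cut $z$ at a height, since by (1) the norm is additive over a cut. Suppose $|z|$ is not a.e. constant on $\operatorname{supp}z$. Then there is $\lambda>0$ with $0<b_z(\lambda)<N$. Otherwise $b_z$ takes on $(0,\infty)$ only the values $0$ and $N$. If $N<\infty$, then $b_z=N$ below some height and $b_z=0$ above it, and $|z|$ equals that height a.e. on $\operatorname{supp}z$; if $N=\infty$, finiteness of $b_z$ on $(0,\infty)$ gives $z=0$. For such $\lambda$, both $\{|z|>\lambda\}$ and $\{0<|z|\le\lambda\}$ have positive measure. Put $z_1=s\min(|z|,\lambda)$ and $z_2=s(|z|-\lambda)^+$ on $\operatorname{supp}z$, and $0$ elsewhere. Then $z=z_1+z_2$, $b_{z_1}=b_z\chi_{[0,\lambda)}$ and $b_{z_2}(\mu)=b_z(\mu+\lambda)$, so (1) gives $\|z_1\|+\|z_2\|=\|z\|=1$. Both $z_i$ are nonzero, and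
$$z=\|z_1\|\frac{z_1}{\|z_1\|}+\|z_2\|\frac{z_2}{\|z_2\|}$$
is a proper convex combination of two unit vectors, distinct because their supports differ. This contradicts extremality. So $z=s\chi_A/W(|A|)$, and $0<|A|<\infty$ by Lemma 1.

**Step 3: $|A|>t_0$.** Suppose $|A|\le t_0$. Split $A$ into two halves $A_1,A_2$ of equal measure. Since $W(t)=w_0t$ on $[0,|A|]$, $W(|A_i|)=\frac12W(|A|)$, so $z=\frac12\sum_{i=1}^2s\chi_{A_i}/W(|A_i|)$ is the midpoint of two distinct unit vectors, a contradiction. $\blacksquare$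

For the two-level weight, the extreme points are thus the normalized signed indicators of sets of finite measure greater than $1$.

**Theorem 3.** For $x\in S_X$: $x$ is a $\Delta$-point $\iff$ $x$ is a super $\Delta$-point $\iff$ $|\operatorname{supp}x|\le t_0$. In particular, if $t_0=0$ there are no $\Delta$-points at all.

The positive half rests on an $L_1$ lemma. In $L_1[0,1]$, independent signs $r_n$ give unit vectors $1+r_n\to1$ weakly, but $\|1-(1+r_n)\|=1$ only. To reach distance almost $2$ one concentrates the mass on a fraction $1/k$ of the space.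

**Lemma 6.** Let $\nu$ be the probability measure $\psi\,dt$ on $\{\psi>0\}\subseteq I$, where $\psi\ge0$ and $\int\psi=1$, and let $k\in\mathbb N$. There are sets $E_1,E_2,\dots$ with $\nu(E_n)=\frac1k$, $k\chi_{E_n}\to1$ weakly in $L_1(\nu)$, $\|k\chi_{E_n}\|_{L_1(\nu)}=1$ and $\|1-k\chi_{E_n}\|_{L_1(\nu)}=2-\frac2k$.

*Proof.* Construct $E_n$ inductively. The algebra generated by $E_1,\dots,E_{n-1}$ is finite; as $\nu$ is nonatomic, we can let $E_n$ take a fraction $\frac1k$ of the $\nu$-measure of each atom of that algebra. Then $\nu(E_n)=\frac1k$ and $\nu(E_i\cap E_n)=\frac1{k^2}$ for $i<n$. So the functions $e_n=\chi_{E_n}-\frac1k$ satisfy $\int e_ie_n\,d\nu=\frac1{k^2}-\frac1{k^2}=0$ for $i\ne n$, and they are bounded in $L_2(\nu)$. By Bessel's inequality $\int\phi e_n\,d\nu\to0$ for every $\phi\in L_2(\nu)$, in particular for every $\phi\in L_\infty(\nu)$. This says $k\chi_{E_n}\to1$ weakly in $L_1(\nu)$. Finally $\|1-k\chi_{E_n}\|=(1-\frac1k)+\frac1k(k-1)=2-\frac2k$. $\square$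

*Proof of Theorem 3.* A super $\Delta$-point is a $\Delta$-point. Let $x\in S_X$, $s=\operatorname{sgn}x$, $C_\lambda=\{|x|>\lambda\}$, $b=b_x$, $N=|\operatorname{supp}x|>0$. It suffices to prove the following two statements.

**(a) If $N\le t_0$, then $x$ is a super $\Delta$-point.** Here $t_0>0$, so $w_0<\infty$. If $v\in X$ vanishes off $\operatorname{supp}x$, then $v^*$ vanishes on $[N,\gamma)$, and $w=w_0$ on $(0,N)$, so $\|v\|=w_0\int|v|$. Let $d\nu=w_0|x|\,dt$ on $\operatorname{supp}x$, a probability measure since $\|x\|=1$. Then $Th=xh$ is an isometric embedding of $L_1(\nu)$ into $X$. Fix $k$, take $E_n$ from Lemma 6, and put $y_n=T(k\chi_{E_n})$. Then $y_n\to T1=x$ weakly, $\|y_n\|=1$ and $\|x-y_n\|=2-\frac2k$. So every relatively weakly open $U\ni x$ contains points $y$ with $\|x-y\|=2-\frac2k$. As $k$ is arbitrary, $x$ is a super $\Delta$-point.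

**(b) If $N>t_0$, then $x$ is not a $\Delta$-point.** We need one slice containing $x$ with no $y$ almost opposite to $x$. If $\|x-y\|$ is almost $2$, some norm-one $g$ is almost $1$ at $x$ and almost $-1$ at $y$. Level by level, this forces the levels of $y$ to agree in sign with $x$ only on sets of small measure. We want a functional $f$ that is large at $x$ and pays, at $y$, only for such agreement. A norming functional of $x$ may still fail on very thin levels, as $f_0$ did in Section 4, and the remedy is the same: flatten the weight near $0$.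

**Step 1: parameters.** We fix the heights between which $f$ agrees with the norm. Since $b(\lambda)\uparrow N$ as $\lambda\downarrow0$, choose $\lambda_1>0$ with $a:=b(\lambda_1)>t_0$; then $0<a<\infty$. Let
$$\theta=\int_0^{\lambda_1}W(b)\,d\lambda\in(0,1],\qquad\tau=1-\frac{\varphi(a)}{w_0}\in(0,1]\quad(\tau=1\text{ if }w_0=\infty).$$
Here $\theta>0$ since $b\ge a$ on $(0,\lambda_1)$, and $\tau>0$ since $w_0\ge\varphi(a/2)>\varphi(a)$ by Lemma 3. Choose $\lambda_2\in(0,\lambda_1]$ with $\int_0^{\lambda_2}W(b)\,d\lambda\le\frac{\tau\theta}4$, and put $C=C_{\lambda_2}$, $c=b(\lambda_2)\in[a,\infty)$.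

**Step 2: the functional $f$.** We flatten $w$ on $(0,a)$ and cut it off at $c$. Let $v=\varphi(a)\chi_{(0,a)}+w\chi_{[a,c)}$. If $a<\gamma$ then $\varphi(a)\ge w(a)$, as an average over $(0,a)$; if $a=\gamma$ then $c=\gamma$ and the second term is absent. So $v$ is decreasing. Let $F(t)=\int_0^tv$. Then
$$F(t)=\varphi(a)t\ (t\le a),\qquad F=W\text{ on }[a,c],\qquad F=W(c)\ (t\ge c),\qquad F\le W .$$
By the textbook fact of Section 1, $p(y)=\int y^*v$ is a seminorm on $X$. As in Lemma 1, $p(y)=\int_0^\infty F(b_y(\lambda))\,d\lambda$, so $p\le\|\cdot\|$. By Hahn–Banach there is a linear $f\le p$ with $f(x)=p(x)$; in particular $\|f\|\le1$.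

**Step 3: values of $f$ on signed indicators.**

1. *$f(s\chi_{C_\lambda})=F(b(\lambda))$ for all $\lambda>0$.* We have $f(s\chi_{C_\lambda})\le p(s\chi_{C_\lambda})=F(b(\lambda))$, and by (2) both sides have the same finite integral $f(x)=p(x)$. So they agree for a.e. $\lambda$, and everywhere since both are right-continuous. In particular $f(s\chi_C)=F(c)$.
2. *If $E\cap C=\emptyset$, $|E|<\infty$ and $u$ is $\pm1$-valued, then $f(u\chi_E)=0$.* Indeed $F(c)\pm f(u\chi_E)=f(s\chi_C\pm u\chi_E)\le F(c+|E|)=F(c)$ for both signs.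
3. *If $E\subseteq C$, then $0\le F(c)-F(c-|E|)\le f(s\chi_E)\le F(|E|)$.* The upper bound is $f\le p$. For the lower bound, $f(s\chi_E)=f(s\chi_C)-f(s\chi_{C\setminus E})\ge F(c)-F(c-|E|)$.

**Step 4: $f(x)$ is large.** We compare $f(x)=\int F(b)\,d\lambda$ with $1=\int W(b)\,d\lambda$. For $\lambda\ge\lambda_1$ with $b(\lambda)>0$ we have $b\le a$, so $1-\frac{F(b)}{W(b)}=1-\frac{\varphi(a)}{\varphi(b)}\le\tau$, because $\varphi(b)\le w_0$. For $\lambda_2\le\lambda\le\lambda_1$ we have $a\le b\le c$ and $F(b)=W(b)$. For $\lambda<\lambda_2$ use $W-F\le W$. Hence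
$$1-f(x)=\int_0^\infty(W-F)(b)\,d\lambda\le\tau(1-\theta)+\frac{\tau\theta}4,$$
that is,
$$f(x)\ge q+\tfrac12\tau\theta,\qquad q:=1-\tau+\tfrac14\tau\theta .\tag{6}$$
Flattening costs at most $\tau(1-\theta)$ at $x$, whereas on very thin levels it will cost nearly $\tau$. The proof lives on this difference.

**Step 5: constants.** We collect the choices, each made so that one case of Step 8 works.

* $d_0\in(0,a)$ with $\varphi(a)/\varphi(d_0)\le q$. This is possible, since $\varphi(a)/\varphi(d)\to1-\tau<q$ as $d\to0$.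
* If $\gamma=\infty$, $M>d_0$ with $W(c)\le\frac{\tau\theta}4W(M)$, possible since $W(\infty)=\infty$. If $\gamma<\infty$, $M=\gamma$.
* $c_1=b(\lambda_2/2)\in[c,\infty)$ and $\omega(e)=W(c_1)-W(c_1-e)$, which is strictly increasing on $[0,c_1]$ with $\omega(0)=0$.
* $e_0\in(0,c_1]$ with $W(e_0)\le\frac{\tau\theta}4W(d_0)$.
* $\varepsilon\in(0,1)$ with $\frac{2\varepsilon}{\lambda_2}+\sqrt\varepsilon\,W(M)<\omega(e_0)$ and $\sqrt\varepsilon<\frac{\tau\theta}2$.

*Claim: if $y\in B_X$ and $\|x-y\|\ge2-\varepsilon$, then $f(y)\le q+\sqrt\varepsilon$.* Steps 6–8 prove it. Take $g\in S_{X^*}$ with $g(x-y)=\|x-y\|\ge2-\varepsilon$. As $g(x)\le1$ and $-g(y)\le1$, we get $g(x)\ge1-\varepsilon$ and $-g(y)\ge1-\varepsilon$.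

**Step 6: $g$ is bounded below on pieces of $C$ signed by $s$.** By (1) and (2), $\int_0^\infty[W(b)-g(s\chi_{C_\lambda})]\,d\lambda=1-g(x)\le\varepsilon$, with nonnegative integrand. The interval $(\lambda_2/2,\lambda_2)$ has length $\lambda_2/2$, so it contains some $\lambda'$ with $g(s\chi_{C_{\lambda'}})\ge W(c')-\frac{2\varepsilon}{\lambda_2}$, where $c'=b(\lambda')$ and $c\le c'\le c_1$. As $C\subseteq C_{\lambda'}$, for $E\subseteq C$ with $e=|E|$ we obtain
$$g(s\chi_E)=g(s\chi_{C_{\lambda'}})-g(s\chi_{C_{\lambda'}\setminus E})\ge W(c')-W(c'-e)-\frac{2\varepsilon}{\lambda_2}\ge\omega(e)-\frac{2\varepsilon}{\lambda_2},\tag{7}$$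
the last step because $W$ is concave and $c'\le c_1$.

**Step 7: most levels of $y$ agree with $s$ on $C$ only on a small set.** Let $u=\operatorname{sgn}y$, $D_\mu=\{|y|>\mu\}$, $d(\mu)=|D_\mu|$. Then $\int_0^\infty[W(d)+g(u\chi_{D_\mu})]\,d\mu=\|y\|+g(y)\le1-(1-\varepsilon)=\varepsilon$, with nonnegative integrand. Put
$$H=\{\mu>0:\ d(\mu)>0,\ W(d)+g(u\chi_{D_\mu})\le\sqrt\varepsilon\,W(d)\}.$$
Off $H$ the integrand exceeds $\sqrt\varepsilon\,W(d)$ unless $W(d)=0$, so $\int_{H^c}W(d)\,d\mu\le\sqrt\varepsilon$. Now let $\mu\in H$, $D=D_\mu$, $d=d(\mu)$, $E=\{t\in D\cap C:u=s\}$ and $e=|E|$. Since $u=s$ on $E$,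
$$-g(s\chi_E)=-g(u\chi_D)+g(u\chi_{D\setminus E})\ge(1-\sqrt\varepsilon)W(d)-W(d-e)\ge-\sqrt\varepsilon\,W(d).$$
With (7) this gives
$$\omega(e)\le\frac{2\varepsilon}{\lambda_2}+\sqrt\varepsilon\,W(d).\tag{8}$$

**Step 8: $f$ is at most $qW(d)$ on these levels.** On $(D\cap C)\setminus E$ we have $u=-s$, and $D\setminus C$ contributes nothing by item 2. So by item 3
$$f(u\chi_D)=f(s\chi_E)-f(s\chi_{(D\cap C)\setminus E})\le F(e).$$

* If $d\le d_0$, then, as $e\le d\le d_0<a$, $F(e)\le F(d)=\varphi(a)d=\frac{\varphi(a)}{\varphi(d)}W(d)\le\frac{\varphi(a)}{\varphi(d_0)}W(d)\le qW(d)$.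
* If $d_0<d\le M$, then (8) and the choice of $\varepsilon$ give $\omega(e)<\omega(e_0)$, so $e<e_0$ and $F(e)\le W(e_0)\le\frac{\tau\theta}4W(d_0)\le qW(d)$.
* If $d>M$ (possible only when $\gamma=\infty$), then $F(e)\le W(c)\le\frac{\tau\theta}4W(M)\le qW(d)$.

So $f(u\chi_{D_\mu})\le qW(d(\mu))$ for $\mu\in H$. By (2),
$$f(y)\le q\int_HW(d)\,d\mu+\int_{H^c}W(d)\,d\mu\le q+\sqrt\varepsilon,$$
which is the claim.

**Step 9: the slice.** By (6) and $\sqrt\varepsilon<\frac12\tau\theta$ we have $q+\sqrt\varepsilon<f(x)$. Pick $\beta\in(q+\sqrt\varepsilon,f(x))$. Since $\beta<f(x)\le\|f\|$, the set $\{y\in B_X:f(y)>\beta\}$ is a slice. It contains $x$, and by the claim it contains no $y$ with $\|x-y\|\ge2-\varepsilon$. So $x$ is not a $\Delta$-point.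

If $t_0=0$, every $x\in S_X$ has $N>t_0$, so there are no $\Delta$-points. $\blacksquare$

## 8. Eight descriptions of the constant weight

**Theorem 4.** The following are equivalent:

* (i) $w$ is constant on $(0,\gamma)$;
* (ii) $X\cong L_1(I)$ isometrically;
* (iii) $X$ has the Daugavet property;
* (iv) $X$ has the DD2P;
* (v) $X$ has the DLD2P;
* (vi) $X$ has at least one Daugavet point;
* (vii) the diameters of slices of $B_X$ are bounded away from $0$;
* (viii) $B_X$ has no extreme points.

*Proof.* We prove (i)$\Rightarrow$(ii)$\Rightarrow$(iii)$\Rightarrow$(v), (ii)$\Rightarrow$(iv)$\Rightarrow$(v)$\Rightarrow$(vii)$\Rightarrow$(i), (iii)$\Rightarrow$(vi)$\Rightarrow$(i), and (i)$\Leftrightarrow$(viii).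

**(i)$\Rightarrow$(ii).** Here $\|x\|=w_0\|x\|_{L_1}$, so $x\mapsto w_0x$ is an isometry onto $L_1(I)$.

**(ii)$\Rightarrow$(iii).** The property is invariant under isometries, so we work in $L_1(I)$. After scaling, a rank-one operator is $Tv=\phi(v)u$ with $\phi\in L_\infty$, $\|\phi\|_\infty=1$, $\phi(v)=\int\phi v$, and $\|T\|=\|u\|$. Let $\varepsilon\in(0,1)$. Choose $\sigma\in\{\pm1\}$ and a set $E$ with $0<|E|<\infty$, $\sigma\phi\ge1-\varepsilon$ on $E$, and $\int_E|u|\le\varepsilon$ (shrink $E$). For $v=\sigma\chi_E/|E|$ we have $1-\varepsilon\le\phi(v)\le1$. Estimating on $E$ and off $E$ separately,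
$$\|v+Tv\|\ge\Big(1-\phi(v)\int_E|u|\Big)+\phi(v)\Big(\|u\|-\int_E|u|\Big)\ge1+(1-\varepsilon)\|u\|-2\varepsilon .$$
Let $\varepsilon\to0$; the reverse inequality $\|I+T\|\le1+\|T\|$ is trivial.

**(ii)$\Rightarrow$(iv).** Again we work in $L_1(I)$. Let $x\in B_{L_1}$ and $k\in\mathbb N$. If $x\ne0$, apply Lemma 6 to $\psi=|x|/\|x\|$. The map $h\mapsto xh$ from $L_1(\nu)$ to $L_1(I)$ multiplies norms by $\|x\|$. So we get sets $E_n$ with $kx\chi_{E_n}\to x$ weakly, $\|kx\chi_{E_n}\|=\|x\|$ and $\|x-kx\chi_{E_n}\|=(2-\frac2k)\|x\|$. If $x=0$, take $E_n=\emptyset$. The vectors $kx\chi_{E_n}$ have norm $\|x\|$, and the missing norm $1-\|x\|$ is supplied on a small set. Choose $B$ with $0<|B|<\infty$ and $(k+1)\int_B|x|\le\frac1k$, and independent symmetric $\pm1$-valued functions $r_n$ on $B$ (for normalized measure). They are orthogonal and bounded in $L_2(B)$, so $r_n\chi_B\to0$ weakly in $L_1(I)$ by Bessel's inequality. Put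
$$y_n=kx\chi_{E_n}+(1-\|x\|)\frac{r_n\chi_B}{|B|}.$$
Then $\|y_n\|\le1$ and $y_n\to x$ weakly. Since $|x-kx\chi_{E_n}|\le(k+1)|x|$, integrating off $B$ and on $B$ gives
$$\|x-y_n\|\ge\Big[(2-\tfrac2k)\|x\|-(k+1)\int_B|x|\Big]+\Big[(1-\|x\|)-(k+1)\int_B|x|\Big]\ge1+\|x\|-\tfrac4k .$$
So every relatively weakly open $U\subseteq B_{L_1}$ containing $x$ contains some $y$ with $\|x-y\|\ge1+\|x\|-\frac4k$, and $k$ is arbitrary.

**(iii)$\Rightarrow$(v) and (iii)$\Rightarrow$(vi).** Both are Lemma 2; for (vi), apply it to any $x\in S_X$ and all slices.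

**(iv)$\Rightarrow$(v).** Slices are relatively weakly open.

**(v)$\Rightarrow$(vii).** Let $S$ be a slice given by $f$ and $\alpha$. It contains a point $x_0$ with $f(x_0)>0$, and then $x=x_0/\|x_0\|$ satisfies $f(x)\ge f(x_0)$, so $x\in S\cap S_X$. The DLD2P gives $y\in S$ with $\|x-y\|\ge2-\varepsilon$ for every $\varepsilon>0$. So $S$ has diameter $2$.

**(vii)$\Rightarrow$(i) and (viii)$\Rightarrow$(i).** If $w$ is not constant, then $t_0<\gamma$ and Theorem 1 provides a strongly exposed point. It lies in slices of arbitrarily small diameter, and it is extreme.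

**(i)$\Rightarrow$(viii).** An extreme point of $B_X$ lies in $S_X$. By Theorem 2 it would be supported on a set $A$ with $t_0<|A|<\infty$. Here $t_0=\gamma$, and no subset of $I$ has measure larger than $\gamma$.

**(vi)$\Rightarrow$(i).** We suppose that $w$ is not constant and that $x$ is a Daugavet point, and compare $x$ with a strongly exposed point of the same sign. As $x$ is a $\Delta$-point, Theorem 3 gives $|\operatorname{supp}x|\le t_0<\gamma$. Choose a measurable $D\supseteq\operatorname{supp}x$ with $t_0<d:=|D|<\gamma$. Let $s=\operatorname{sgn}x$ on $\operatorname{supp}x$, $s=1$ elsewhere, and $y=s\chi_D/W(d)$. By Theorem 1, $y$ lies in slices of arbitrarily small diameter. Each of them contains points at distance at least $2-\varepsilon$ from $x$, for every $\varepsilon>0$, so $\|x-y\|=2$. Take $g\in S_{X^*}$ with $g(x-y)=2$; then $g(x)=1$ and $g(y)=-1$. By (1) and (2), the nonnegative function $W(b_x(\lambda))-g(s\chi_{C_\lambda})$, where $C_\lambda=\{|x|>\lambda\}$, has integral $1-g(x)=0$. So $g(s\chi_{C_\lambda})=W(b_x(\lambda))$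 for a.e. $\lambda$. Pick such a $\lambda$ with $e=b_x(\lambda)>0$. Since $C_\lambda\subseteq D$,
$$-W(d)=g(s\chi_D)=g(s\chi_{C_\lambda})+g(s\chi_{D\setminus C_\lambda})\ge W(e)-W(d-e).$$
So $W(d-e)\ge W(d)+W(e)>W(d)$, which contradicts the monotonicity of $W$. $\blacksquare$
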